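\title{Stability of chromatic symmetric functions of Dyck paths: a counterexample and the exact range}

\begin{abstract}
A real polynomial is stable if it has no zero with all coordinates in the open upper half-plane. We disprove the conjecture that the chromatic symmetric function of the indifference graph of a Dyck path is stable in any finite number of variables: the path on five vertices fails in four variables. We then determine all pairs $(n,k)$ for which every Dyck path of size $n$ gives a stable polynomial in $k$ variables. This happens exactly when $k\le 2$, or $n\le 4$, or $k=3$ and $n\le 6$. The negative results come from letting one variable tend to infinity while the sum of the others tends to zero. The positive results use quotients of elementary symmetric polynomials and G{\aa}rding's theorem on hyperbolic polynomials.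
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{Dyck path} $d$ of size $n\ge1$ is a lattice path from $(0,0)$ to $(n,n)$ with unit steps $\mathsf{n}=(0,1)$ and $\mathsf{e}=(1,0)$ that never goes below the diagonal $y=x$. Its \emph{indifference graph} $G(d)$ has vertex set $\{1,\dots,n\}$, and $i<j$ are adjacent when the unit cell $(i,j)$, in column $i$ and row $j$, lies below $d$. Figure~\ref{fig:path} shows an example. For a graph $G$ on $\{1,\dots,n\}$, Stanley's chromatic symmetric function is
\[
X_G=\sum_{\kappa}x_{\kappa(1)}x_{\kappa(2)}\cdots x_{\kappa(n)},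
\]
where $\kappa$ runs over the proper colorings of $G$ by positive integers, that is, the maps with $\kappa(i)\ne\kappa(j)$ for every edge $(i,j)$. Setting $x_m=0$ for $m>k$ gives a polynomial $X_G(x_1,\dots,x_k)$, which records the proper colorings with colors $1,\dots,k$ by the number of times each color is used.

Let $\mathcal{H}=\{z\in\mathbb{C}:\operatorname{Im}z>0\}$. A polynomial $f\in\mathbb{R}[x_1,\dots,x_k]$ is \emph{stable} if $f(z)\ne0$ for all $z\in\mathcal{H}^k$; the zero polynomial is also regarded as stable. A nonzero real polynomial in one variable is stable exactly when all its zeros are real, because non-real zeros come in conjugate pairs. In several variables, stability forces real zeros on every line whose direction has nonnegative coordinates (Lemma~\ref{lem:lines}). For instance, if $X_G(x_1,\dots,x_k)$ is stable and nonzero, then the polynomial $X_G(t,1,\dots,1)$, which counts $k$-colorings by the number of vertices of color $1$, has only real zeros. The following conjecture is posed in \cite{MMS}.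

\medskip
\noindent\textbf{Conjecture.} \emph{For every Dyck path $d$ and every $k\ge1$, the polynomial $X_{G(d)}(x_1,\dots,x_k)$ is stable.}
\medskip

Some restriction on the graph is needed. For the claw, with one vertex adjacent to three pairwise nonadjacent vertices, $X_G(x_1,x_2)=x_1x_2(x_1^2+x_2^2)$ vanishes at $(e^{i\pi/4},e^{3i\pi/4})\in\mathcal{H}^2$. The claw is not an indifference graph: two of the three outer vertices would lie on the same side of the center in the order $1,\dots,n$, and two such neighbors are adjacent in $G(d)$ (Section~\ref{sec:graphs}). For indifference graphs the simplest cases all point to a positive answer. Write $e_j$ for the $j$-th elementary symmetric polynomial. The complete graph gives $n!\,e_n$ and the edgeless graph gives $e_1^n$; both are stable (Lemma~\ref{lem:elementary}). Disjoint unions give products, and products of stable polynomials are stable. In two variables a connected indifference graph gives $0$, a multiple of a power of $x_1x_2$, or such a power times $x_1+x_2$. Nevertheless the conjecture fails. Let $P_n$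 be the path with vertices $1,\dots,n$ and edges $(i,i+1)$.

\begin{theorem}\label{thm:counter}
The polynomial $X_{P_5}(x_1,x_2,x_3,x_4)$ is not stable, and $P_5=G(d)$ for $d=\mathsf{nnenenenee}$. Hence the conjecture is false.
\end{theorem}

\begin{theorem}\label{thm:range}
Let $n,k\ge1$. The polynomial $X_{G(d)}(x_1,\dots,x_k)$ is stable for all Dyck paths $d$ of size $n$ if and only if
\[
k\le2,\qquad\text{or}\qquad n\le4,\qquad\text{or}\qquad (k=3\text{ and }n\le6).
\]
\end{theorem}

So five vertices is the smallest size of a counterexample, and in three variables the smallest size is seven. The counterexamples are built from paths, for which we have the following more precise statement.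

\begin{theorem}\label{thm:paths}
\begin{enumerate}
\item[(a)] $X_{P_n}(x_1,x_2,x_3)$ is stable if and only if $n\in\{1,2,3,4,5,6,8\}$.
\item[(b)] For $k\ge4$, the polynomial $X_{P_n}(x_1,\dots,x_k)$ is stable for $n\le4$, and it is not stable for $n=5$ and for all $n\ge7$.
\end{enumerate}
\end{theorem}

We do not decide the case $n=6$, $k\ge4$ for paths; nothing else depends on it.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.7]
\fill[gray!35] (0,1) rectangle (1,2);
\fill[gray!35] (1,2) rectangle (2,3);
\fill[gray!35] (2,3) rectangle (3,4);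
\fill[gray!35] (3,4) rectangle (4,5);
\draw[gray!70] (0,0) grid (5,5);
\draw[dashed] (0,0) -- (5,5);
\draw[very thick] (0,0) -- (0,2) -- (1,2) -- (1,3) -- (2,3) -- (2,4) -- (3,4) -- (3,5) -- (5,5);
\node at (0.5,1.5) {\scriptsize $12$};
\node at (1.5,2.5) {\scriptsize $23$};
\node at (2.5,3.5) {\scriptsize $34$};
\node at (3.5,4.5) {\scriptsize $45$};
\end{tikzpicture}
\caption{The Dyck path $\mathsf{nnenenenee}$. The shaded cells $(i,j)$, in column $i$ and row $j>i$, lie below the path; they are the edges $12,23,34,45$ of its indifference graph, the path $P_5$.}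
\label{fig:path}
\end{figure}

The negative results have a common source. Single out one variable $x$, call the others $y$, and let $x$ be large. The dominant colorings of a path give the color $x$ to as many vertices as possible. Most of the remaining vertices are then isolated, and each isolated vertex contributes a factor $e_1(y)$. On a line through a real point with $e_1(y)=0$ the leading coefficient in $x$ therefore vanishes to high order, while some lower coefficients do not vanish. Balancing the two effects leaves a polynomial in one variable with missing terms, such as $9\sigma^2+6$ or $8\sigma^3+4$, and such a polynomial has non-real zeros. Section~\ref{sec:lines} turns this into a test, and Sections~\ref{sec:P5} and~\ref{sec:long} apply it. Sections~\ref{sec:criteria}--\ref{sec:three} prove stability in the remaining range, and Section~\ref{sec:final} assembles Theorems~\ref{thm:range} and~\ref{thm:paths}.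

\section{A test for non-stability}\label{sec:lines}

We call a real polynomial in one variable \emph{real-rooted} if it is nonzero and all its complex zeros are real. We write $\mathbf{1}=(1,\dots,1)$. All limit arguments rest on \emph{Hurwitz's theorem}: on a connected open subset of $\mathbb{C}^N$, a locally uniform limit of zero-free holomorphic functions is either zero-free or identically zero.

\begin{lemma}\label{lem:closure}
\begin{enumerate}
\item[(a)] A product of stable polynomials is stable. A nonzero product with a factor that is not stable is not stable.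
\item[(b)] If $X_G(x_1,\dots,x_k)$ is stable and $k'<k$, then $X_G(x_1,\dots,x_{k'})$ is stable.
\end{enumerate}
\end{lemma}

\begin{proof}
Part (a) holds because a product vanishes at a point exactly when some factor does. For (b) we may assume $X_G(x_1,\dots,x_k)\ne0$. For $\varepsilon>0$ the function $z\mapsto X_G(z,i\varepsilon,\dots,i\varepsilon)$ is zero-free on $\mathcal{H}^{k'}$, and it tends to $X_G(x_1,\dots,x_{k'})$ locally uniformly as $\varepsilon\to0^+$. Hurwitz's theorem finishes the proof.
\end{proof}

\begin{lemma}\label{lem:lines}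
Let $f\in\mathbb{R}[x_1,\dots,x_k]$ be stable, $a\in\mathbb{R}^k$ and $v\in\mathbb{R}^k_{\ge0}$. Then $\tau\mapsto f(a+\tau v)$ is identically zero or real-rooted.
\end{lemma}

\begin{proof}
Let $f\ne0$. For $\delta>0$ and $\tau\in\mathcal{H}$ the point $a+\tau(v+\delta\mathbf{1})$ lies in $\mathcal{H}^k$, so $f$ does not vanish there. Letting $\delta\to0^+$, Hurwitz's theorem shows that $\tau\mapsto f(a+\tau v)$ is identically zero or zero-free on $\mathcal{H}$. In the second case it has real coefficients, so it has no zero in the lower half-plane either.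
\end{proof}

The sign condition on $v$ is needed: $x_1x_2-1$ is stable, since $1/z\notin\mathcal{H}$ for $z\in\mathcal{H}$, but on the line $\tau(1,-1)$ it equals $-\tau^2-1$. The base point $a$ may have coordinates of both signs, and this freedom is the strength of the lemma.

\begin{example}\label{ex:epositive}
On the line $y=(2,-1,-1)+\tau\mathbf{1}$ in $\mathbb{R}^3$, which we use repeatedly,
\begin{equation}\label{eq:line3}
e_1(y)=3\tau,\qquad e_2(y)=-3+3\tau^2,\qquad e_3(y)=(\tau+2)(\tau-1)^2=2-3\tau+\tau^3 .
\end{equation}
The polynomial $e_1^3+e_3$ restricts to $28\tau^3-3\tau+2$. Its local minimum, at $\tau_0=1/\sqrt{28}$, has the value $2-2\tau_0>0$, so it has only one real zero. Thus a positive combination of products of the $e_j$ need not be stable, although each such product is.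
\end{example}

The next lemma applies Lemma~\ref{lem:lines} to a family of lines on which one coordinate is a large constant and the others move slowly.

\begin{lemma}[Scaling test]\label{lem:test}
Let $f\in\mathbb{R}[x,y_1,\dots,y_l]$, $a\in\mathbb{R}^l$, and let $\nu\ge1$, $N\ge0$ be integers. Suppose that
\[
\psi(\varepsilon,\sigma)=\varepsilon^{N}f\bigl(\varepsilon^{-\nu},\,a+\varepsilon\sigma\mathbf{1}\bigr)
\]
is a polynomial in $\varepsilon$ and $\sigma$, and that $\Phi(\sigma)=\psi(0,\sigma)$ is nonzero and has a non-real zero. Then $f$ is not stable.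
\end{lemma}

\begin{proof}
Suppose $f$ is stable. For each $\varepsilon>0$, Lemma~\ref{lem:lines} with base point $(\varepsilon^{-\nu},a)$ and direction $(0,\varepsilon\mathbf{1})$ shows that $\psi(\varepsilon,\cdot)$ is zero or real-rooted. Since $\psi$ is a polynomial, $\psi(\varepsilon,\cdot)\to\Phi$ locally uniformly as $\varepsilon\to0^+$. As $\Phi\ne0$, the polynomial $\psi(\varepsilon,\cdot)$ is nonzero, hence zero-free on $\mathcal{H}$, for small $\varepsilon$. By Hurwitz's theorem $\Phi$ is zero-free on $\mathcal{H}$, and being real it is real-rooted, a contradiction.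
\end{proof}

\section{Indifference graphs and paths}\label{sec:graphs}

Let $h_i$ be the height of the $i$-th east step of $d$. Then $h_1\le\dots\le h_n$ and $i\le h_i\le n$, and every sequence with these properties comes from a Dyck path. For $i<j$, the vertices $i$ and $j$ are adjacent if and only if $j\le h_i$. We use three consequences.
\begin{itemize}
\item The vertices $i,i+1,\dots,h_i$ form a clique, because $h_{i'}\ge h_i$ for $i'\ge i$. In particular, if $i<j$ are adjacent, then all vertices between them are adjacent to each other and to $i$ and $j$.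
\item If $h_i\ge i+1$, then $i$ and $i+1$ are adjacent. If $h_i=i$, then $h_{i'}\le i$ for $i'\le i$, so no edge joins $\{1,\dots,i\}$ to $\{i+1,\dots,n\}$. Hence the components of $G(d)$ are intervals, each is an indifference graph after a shift of labels, and $G(d)$ is connected if and only if $h_i\ge i+1$ for all $i<n$.
\item The path $P_n$ corresponds to $h_i=\min(i+1,n)$. The word $\mathsf{nnenenenee}$ has $h=(2,3,4,5,5)$, which gives $P_5$.
\end{itemize}
Components are colored independently, so $X_G$ is the product of the $X_{G'}$ over the components $G'$ of $G$.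

We need two descriptions of $X_{P_n}$: one in terms of the $e_j$, for proving stability, and one as a polynomial in a single variable, for disproving it. Put $X_{P_0}=1$.

\begin{lemma}[{\cite[Prop.~5.3]{Stanley}}]\label{lem:gf}
With $E(z)=\sum_{j\ge0}e_jz^j=\prod_i(1+x_iz)$,
\[
\sum_{n\ge0}X_{P_n}z^n=\Bigl(1-\sum_i\frac{x_iz}{1+x_iz}\Bigr)^{-1}=\frac{E(z)}{E(z)-zE'(z)}=\frac{\sum_{j\ge0}e_jz^j}{1-\sum_{j\ge2}(j-1)e_jz^j}.
\]
\end{lemma}

\begin{proof}
A proper coloring of a path is a word in the colors with no two equal adjacent letters; let $C(y)=\sum_nX_{P_n}(y)$ enumerate these words. Every word arises exactly once from such a word by replacing each letter by a nonempty run of that letter. Hence $C(y)=1/(1-\sum_iu_i)$ when $y_i=u_i/(1-u_i)$, that is, when $u_i=y_i/(1+y_i)$. Putting $y_i=x_iz$ gives the first equality. The second follows from $zE'/E=\sum_ix_iz/(1+x_iz)$, and the third from $E-zE'=\sum_j(1-j)e_jz^j$.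
\end{proof}

Let $U_n$ be the coefficient of $z^n$ in $1/\bigl(1-\sum_{j\ge2}(j-1)e_jz^j\bigr)$. Then $U_n=\sum_{j\ge2}(j-1)e_jU_{n-j}$ for $n\ge1$, and $X_{P_n}=\sum_{j\ge0}e_jU_{n-j}$. The recurrence gives $U_0=1$, $U_1=0$, $U_2=e_2$, $U_3=2e_3$, $U_4=e_2^2+3e_4$, $U_5=4e_2e_3+4e_5$. Therefore $X_{P_1}=e_1$, $X_{P_2}=2e_2$, and
\begin{equation}\label{eq:small}
\begin{aligned}
X_{P_3}&=U_3+e_1U_2+e_3=e_1e_2+3e_3,\\
X_{P_4}&=U_4+e_1U_3+e_2U_2+e_4=2e_2^2+2e_1e_3+4e_4,\\
X_{P_5}&=U_5+e_1U_4+e_2U_3+e_3U_2+e_5=e_1e_2^2+7e_2e_3+3e_1e_4+5e_5 .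
\end{aligned}
\end{equation}
In three variables $e_j=0$ for $j\ge4$ and $U_n=e_2U_{n-2}+2e_3U_{n-3}$. So $U_4=e_2^2$, $U_5=4e_2e_3$, $U_6=e_2^3+4e_3^2$, $U_7=6e_2^2e_3$, $U_8=e_2^4+12e_2e_3^2$, and $X_{P_n}=U_n+e_1U_{n-1}+e_2U_{n-2}+e_3U_{n-3}$ gives
\begin{equation}\label{eq:P68}
X_{P_6}=2\bigl(e_2^3+2e_1e_2e_3+3e_3^2\bigr),\qquad X_{P_8}=2e_2\bigl(e_2^3+3e_1e_2e_3+10e_3^2\bigr)\qquad(k=3).
\end{equation}

For the second description, single out one variable $x$ and let $y$ be the list of the others. Let $S=\{s_1<\dots<s_r\}$ be the set of vertices that receive the color of $x$. If $r\ge1$, removing $S$ leaves paths with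
\[
g_0=s_1-1,\qquad g_i=s_{i+1}-s_i-1\quad(1\le i\le r-1),\qquad g_r=n-s_r
\]
vertices. We call $g_0,g_r\ge0$ the \emph{end gaps} and $g_1,\dots,g_{r-1}$ the \emph{inner gaps}. Inner gaps are at least $1$, because $S$ contains no two adjacent vertices, and $g_0+\dots+g_r=n-r$. Conversely, such a sequence of gaps determines $S$. The gaps are colored independently by the remaining colors, so
\begin{equation}\label{eq:gaps}
X_{P_n}(x,y)=X_{P_n}(y)+\sum_{r\ge1}x^r\sum_{(g_0,\dots,g_r)}\ \prod_{i=0}^rX_{P_{g_i}}(y).
\end{equation}
The degree in $x$ is at most $\lceil n/2\rceil$.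

\section{The path on five vertices}\label{sec:P5}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
We saw in Section~\ref{sec:graphs} that $P_5=G(\mathsf{nnenenenee})$. Let $y=(y_1,y_2,y_3)$ and $e_j=e_j(y)$, and expand $X_{P_5}(x,y)$ by \eqref{eq:gaps}.

For $r=3$ the only set is $S=\{1,3,5\}$, with gaps $(0,1,1,0)$, so the coefficient of $x^3$ is $e_1^2$. For $r=2$ the gaps $(g_0,g_1,g_2)$ have sum $3$ and $g_1\ge1$:
\[
\begin{array}{c|cccc}
\text{gaps}&(0,3,0)&(1,2,0),\ (0,2,1)&(2,1,0),\ (0,1,2)&(1,1,1)\\ \hline
\text{contribution}&e_1e_2+3e_3&2\cdot2e_1e_2&2\cdot2e_1e_2&e_1^3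
\end{array}
\]
Hence
\[
X_{P_5}(x,y)=e_1^2\,x^3+\bigl(e_1^3+9e_1e_2+3e_3\bigr)x^2+B_1(y)\,x+B_0(y)
\]
for some polynomials $B_1,B_0$. On the line $y=(2,-1,-1)+\tau\mathbf{1}$ we have, by \eqref{eq:line3}, $e_1=3\tau$, and $e_3=2$ at $\tau=0$. So the coefficient of $x^3$ is $9\tau^2$, with a double zero at $\tau=0$, while the coefficient of $x^2$ equals $6$ there. The terms $9\tau^2x^3$ and $6x^2$ have the same size when $x$ is of order $\tau^{-2}$. We therefore put $x=\varepsilon^{-2}$, $\tau=\varepsilon\sigma$ and multiply by $\varepsilon^4$: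
\[
\varepsilon^4X_{P_5}(\varepsilon^{-2},y)=9\sigma^2+\bigl(e_1^3+9e_1e_2+3e_3\bigr)+\varepsilon^2B_1(y)+\varepsilon^4B_0(y),\qquad y=(2,-1,-1)+\varepsilon\sigma\mathbf{1}.
\]
This is a polynomial in $\varepsilon$ and $\sigma$, and at $\varepsilon=0$ it equals $9\sigma^2+6$, which has no real zero. By Lemma~\ref{lem:test}, $X_{P_5}(x,y_1,y_2,y_3)$ is not stable.
\end{proof}

The proof compares two ways of coloring the three middle vertices: two gaps of size $1$ around a vertex of color $x$, with weight $e_1^2x$, or one gap of size $3$, with weight $e_1e_2+3e_3$. The fourth variable is needed to make $e_3(y)\ne0$. With only two variables $y$, the coefficient of $x^2$ is divisible by $e_1$, the obstruction disappears, and indeed $X_{P_5}$ is stable in three variables (Section~\ref{sec:three}). Shorter paths do not produce a double zero: the leading coefficient in $x$ is $e_1$ for $P_3$ and $2e_1^2+2e_2$ for $P_4$.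

\begin{remark}[An explicit line]\label{rem:explicit}
The limit can be replaced by a finite computation. Let $\varphi(\tau)=X_{P_5}(x,\,2+\tau,\,-1+\tau,\,-1+\tau)=a_0+a_1\tau+a_2\tau^2+\cdots$ with $x$ real. From \eqref{eq:line3} and $e_j(x,y)=e_j(y)+xe_{j-1}(y)$, the elementary symmetric polynomials of the four coordinates are
\[
e_1=x+3\tau,\quad e_2=-3+3x\tau+3\tau^2,\quad e_3=2-3x-3\tau+3x\tau^2+\tau^3,\quad e_4=2x-3x\tau+x\tau^3 .
\]
Modulo $\tau^3$, the three terms of $X_{P_5}=e_1e_2^2+7e_2e_3+3e_1e_4$ are
\begin{align*}
e_1e_2^2&\equiv 9x+(27-18x^2)\tau+(9x^3-72x)\tau^2,\\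
7e_2e_3&\equiv(63x-42)+(63+42x-63x^2)\tau+(42-189x)\tau^2,\\
3e_1e_4&\equiv 6x^2+(18x-9x^2)\tau-27x\tau^2 .
\end{align*}
So $a_0=6x^2+72x-42$, $a_1=-90x^2+60x+90$, $a_2=9x^3-288x+42$. If $a_0\ne0$, then $\varphi=a_0\prod_\rho(1-\tau/\rho)$ over the zeros $\rho$, whence $(a_1^2-2a_0a_2)/a_0^2=\sum_\rho\rho^{-2}$; this is nonnegative when $\varphi$ is real-rooted. For $x=100$ we get $a_0=67158$, $a_1=-893910$, $a_2=8971242$, and
\[
a_1^2=799{,}075{,}088{,}100<1{,}204{,}981{,}340{,}472=2a_0a_2 .
\]
Thus $\varphi$ is not real-rooted, and Lemma~\ref{lem:lines} with $v=(0,1,1,1)$ gives Theorem~\ref{thm:counter} again.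
\end{remark}

\section{Longer paths}\label{sec:long}

In three variables, $y=(y_1,y_2)$. Put $s=y_1+y_2$ and $p=y_1y_2$. A path has exactly two proper colorings with two colors, so for $g\ge1$
\begin{equation}\label{eq:twovar}
X_{P_g}(y)=2p^{g/2}\quad(g\text{ even}),\qquad X_{P_g}(y)=s\,p^{(g-1)/2}\quad(g\text{ odd}).
\end{equation}
Every odd gap contributes exactly one factor $s$, so a gap of size $3$ no longer avoids the factor $e_1(y)=s$. A different exchange does. Five consecutive vertices can be filled by three gaps of size $1$ separated by two vertices of color $x$, with weight $s^3x^2$, or by two gaps of size $2$ separated by one such vertex, with weight $(2p)^2x$. One factor $x$ is now traded for three factors $s$, which suggests the scaling $x=\varepsilon^{-3}$. We use the line $y=(1+\tau,-1+\tau)$, on which $s=2\tau$ and $p=\tau^2-1$.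

\begin{example}\label{ex:P7}
The exchange first fits between two vertices of color $x$ in $P_7$. The coefficient of $x^4$ comes from $S=\{1,3,5,7\}$ and is $s^3$. For $r=3$ the gaps have sum $4$ and two inner gaps; the only sequence without an odd gap is $(0,2,2,0)$, from $S=\{1,4,7\}$, with weight $4p^2$. All other weights are divisible by $s$. With $x=\varepsilon^{-3}$ and $\tau=\varepsilon\sigma$, multiplication by $\varepsilon^9$ turns the $x^4$ term into $(2\sigma)^3$, leaves the coefficient of $x^3$ unchanged, and gives the lower terms a factor $\varepsilon^3$. At $\varepsilon=0$ we obtain $8\sigma^3+4$, which has two non-real zeros.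
\end{example}

For longer paths the exchange can be repeated, and the limit has more terms. We cannot list its zeros, but its shape alone excludes real-rootedness.

\begin{proposition}\label{prop:three}
$X_{P_n}(x_1,x_2,x_3)$ is not stable for odd $n\ge7$ and for even $n\ge10$.
\end{proposition}

\begin{proof}
Let $M=\lceil n/2\rceil$ and $D=3M-2-n$. If $n=2m+1$, then $M=m+1$ and $D=m$; if $n=2m$, then $M=m$ and $D=m-2$. The hypothesis on $n$ says exactly that $D\ge3$.

\emph{Counting odd gaps.} Let $|S|=r=M-j\ge1$, and let $o$ and $o'$ be the numbers of odd gaps and of odd inner gaps. An odd inner gap is at least $1$ and an even inner gap is at least $2$, so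
\begin{equation}\label{eq:gapineq}
n-r=\sum_ig_i\ \ge\ o'+2(r-1-o'),
\end{equation}
which rearranges to
\[
o\ \ge\ o'\ \ge\ 3r-2-n=D-3j .
\]
Suppose $o=D-3j$. Then $D-3j\ge0$, $o'=o$, and \eqref{eq:gapineq} is an equality. This forces both end gaps to be $0$, every odd inner gap to be $1$, and every even inner gap to be $2$. So $D-3j$ of the $r-1$ inner gaps equal $1$, and the number of gaps equal to $2$ is
\[
r-1-(D-3j)=M-1-D+2j=\begin{cases}2j,&n=2m+1,\\ 2j+1,&n=2m.\end{cases}
\]
Conversely, for $0\le j\le D/3$ every arrangement of $D-3j$ ones and this many twos, with empty end gaps, has sum $n-r$ and $o=D-3j$. The number of arrangements is $\binom{m-j}{2j}$ for $n=2m+1$ and $\binom{m-1-j}{2j+1}$ for $n=2m$, since $r-1$ equals $m-j$ and $m-1-j$ respectively.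

\emph{The limit.} Let $\psi(\varepsilon,\sigma)=\varepsilon^{3M-D}X_{P_n}(\varepsilon^{-3},1+\varepsilon\sigma,-1+\varepsilon\sigma)$. By \eqref{eq:gaps} and \eqref{eq:twovar}, a set $S$ with $|S|=M-j\ge1$ contributes $\varepsilon^{3j+o-D}(2\sigma)^o$ times a polynomial in $p=\varepsilon^2\sigma^2-1$, and $3j+o-D\ge0$. The empty set contributes $\varepsilon^{3M-D}X_{P_n}(y)$, and $3M>D$. So $\psi$ is a polynomial, and at $\varepsilon=0$ only the sets with $o=D-3j$ survive. Each gap of size $2$ has weight $2p=-2$ at $\varepsilon=0$, so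
\[
\Phi(\sigma)=\psi(0,\sigma)=\sum_{0\le j\le D/3}c_j(2\sigma)^{D-3j},\qquad
c_j=\begin{cases}4^j\binom{m-j}{2j},&n=2m+1,\\[3pt] -2\cdot4^j\binom{m-1-j}{2j+1},&n=2m.\end{cases}
\]
For $n=2m+1$ with $m\ge3$ we have $c_0=1$ and $c_1=4\binom{m-1}{2}\ne0$. For $n=2m$ with $m\ge5$ we have $c_0=-2(m-1)\ne0$ and $c_1=-8\binom{m-2}{3}\ne0$.

\emph{A non-real zero.} The polynomial $\Phi$ has degree $D\ge3$, and its coefficients of $\sigma^{D-1}$ and $\sigma^{D-2}$ vanish. So the first two elementary symmetric functions of its zeros vanish, and with them the sum of the squares of the zeros. If all zeros were real, all would be $0$ and $\Phi$ would be a monomial, contrary to $c_1\ne0$. Lemma~\ref{lem:test} completes the proof.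
\end{proof}

For $n=8$ we have $D=2$, the limit is the monomial $c_0(2\sigma)^2$, and the test gives nothing: the three inner gaps of a largest set $S$ with empty end gaps are $1,1,2$ in some order, too few ones for the exchange. We shall see that $X_{P_8}$ is in fact stable in three variables. With one more variable the exchange of Section~\ref{sec:P5} is available again.

\begin{proposition}\label{prop:P8}
$X_{P_8}(x_1,\dots,x_4)$ is not stable.
\end{proposition}

\begin{proof}
Let $y=(y_1,y_2,y_3)$, $e_j=e_j(y)$, and use \eqref{eq:gaps}; the degree in $x$ is $4$. For $r=4$ the gaps have sum $4$ and the three inner gaps are at least $1$. The remaining unit goes to one of the two end gaps, with weight $e_1^4$, or to one of the three inner gaps, with weight $e_1^2\cdot2e_2$. The coefficient of $x^4$ is $e_1^2(2e_1^2+6e_2)$. For $r=3$ the gaps have sum $5$, and we need the coefficient only modulo $e_1$, so we discard sequences with a gap equal to $1$. Then both inner gaps are at least $2$, and the remaining unit cannot go to an end gap. This leaves $(0,2,3,0)$ and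 $(0,3,2,0)$, and the coefficient of $x^3$ is congruent to $2\cdot2e_2(e_1e_2+3e_3)\equiv12e_2e_3$ modulo $e_1$.

Take $y=(2,-1,-1)+\varepsilon\sigma\mathbf{1}$ and $x=\varepsilon^{-2}$. By \eqref{eq:line3}, $e_1=3\varepsilon\sigma$, and $e_2=-3$, $e_3=2$ at $\varepsilon=0$. In $\varepsilon^6X_{P_8}(\varepsilon^{-2},y)$ the $x^4$ term becomes $9\sigma^2(2e_1^2+6e_2)$, the coefficient of $x^3$ appears unchanged, and the lower terms carry a factor $\varepsilon^2$. The value at $\varepsilon=0$ is $9\sigma^2\cdot(-18)+12\cdot(-3)\cdot2=-162\sigma^2-72$, which has no real zero. Lemma~\ref{lem:test} applies.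
\end{proof}

\section{Two criteria for stability}\label{sec:criteria}

To prove stability we must handle sums. The first criterion uses that $\mathcal{H}$ is closed under addition: a sum is zero-free on $\mathcal{H}^k$ if, after division by a zero-free factor, each summand takes values in $\mathcal{H}$. We use the Gauss--Lucas theorem: the zeros of the derivative of a nonconstant complex polynomial lie in the convex hull of its zeros.

\begin{lemma}\label{lem:elementary}
Let $e_j=e_j(x_1,\dots,x_k)$.
\begin{enumerate}
\item[(a)] For $0\le j\le k$, the polynomial $e_j$ has no zero in $\mathcal{H}^k$.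
\item[(b)] For $1\le j\le k$, the quotient $e_j/e_{j-1}$ maps $\mathcal{H}^k$ into $\mathcal{H}$.
\item[(c)] For all $j,k\ge1$ and all real $c,c'\ge0$, the polynomial $c\,e_1e_{j-1}+c'e_j$ is stable.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For $z\in\mathcal{H}^k$, all zeros of $\prod_i(\tau+z_i)=\sum_je_j(z)\tau^{k-j}$ lie in the open lower half-plane. By Gauss--Lucas so do the zeros of its $(k-j)$-th derivative, which is a nonzero polynomial with value $(k-j)!\,e_j(z)$ at $\tau=0$. Hence $e_j(z)\ne0$.

(b) Let $\rho(z)=e_j(z)/e_{j-1}(z)$. By (a) in $k+1$ variables, $e_j(z)+\zeta e_{j-1}(z)\ne0$ for all $\zeta\in\mathcal{H}$. So $-\rho(z)\notin\mathcal{H}$, that is, $\operatorname{Im}\rho\ge0$ on $\mathcal{H}^k$. Suppose $\rho(z)$ is real for some $z\in\mathcal{H}^k$; it is nonzero by (a). For small real $\theta$ we have $e^{i\theta}z\in\mathcal{H}^k$ and $\rho(e^{i\theta}z)=e^{i\theta}\rho(z)$ by homogeneity, and for one sign of $\theta$ this has negative imaginary part, a contradiction.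

(c) If $j\le k$ and $(c,c')\ne(0,0)$, the polynomial equals $e_{j-1}\cdot(c\,e_1+c'e_j/e_{j-1})$, and on $\mathcal{H}^k$ the first factor is nonzero and the second lies in $\mathcal{H}$. If $j=k+1$, it equals $c\,e_1e_k$. In the remaining cases it is $0$.
\end{proof}

The paths $P_4$, $P_6$ and $P_8$ do not factor into this form. For them we reduce stability to real-rootedness in a single direction. A homogeneous polynomial $f$ on $\mathbb{R}^N$ is \emph{hyperbolic} with respect to $u\in\mathbb{R}^N$ if $f(u)\ne0$ and $\tau\mapsto f(a+\tau u)$ is real-rooted for every $a\in\mathbb{R}^N$. G{\aa}rding's theorem \cite{Garding} states that such an $f$ is hyperbolic with respect to every vector in the connected component of $\{f\ne0\}\subset\mathbb{R}^N$ that contains $u$.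

\begin{lemma}\label{lem:garding}
Let $f$ be a real homogeneous polynomial on $\mathbb{R}^N$, hyperbolic with respect to $u$, and let $\Omega\subset\mathbb{R}^N$ be a connected set that contains $u$ and on which $f\ne0$. Then $f(a+ib)\ne0$ for all $a\in\mathbb{R}^N$ and $b\in\Omega$.
\end{lemma}

\begin{proof}
The set $\Omega$ lies in the component of $\{f\ne0\}$ containing $u$. So $\tau\mapsto f(a+\tau b)$ is real-rooted, and it does not vanish at $\tau=i$.
\end{proof}

To deduce stability, $\Omega$ must contain the imaginary parts of all points of $\mathcal{H}^k$. In our applications this follows from the nonnegativity of the coefficients. The condition cannot be dropped: $2x_1-x_2$ is hyperbolic with respect to $(1,1)$ and vanishes at $(i,2i)$.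

\section{Two variables, or four vertices}\label{sec:small}

\begin{proposition}\label{prop:k2}
For $k\le2$ and every Dyck path $d$, the polynomial $X_{G(d)}(x_1,\dots,x_k)$ is stable.
\end{proposition}

\begin{proof}
For $k=1$ the polynomial is $x_1^n$ or $0$. Let $k=2$; by Lemma~\ref{lem:closure}(a) we may assume that $G(d)$ is connected. If some $h_i\ge i+2$, then $i,i+1,i+2$ form a triangle and the polynomial is $0$. Otherwise $G(d)=P_n$, and by \eqref{eq:twovar} the polynomial is a product of a positive constant and the stable factors $x_1$, $x_2$, $x_1+x_2$.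
\end{proof}

\begin{proposition}\label{prop:n4}
For $n\le4$, every Dyck path $d$ of size $n$ and every $k\ge1$, the polynomial $X_{G(d)}(x_1,\dots,x_k)$ is stable.
\end{proposition}

By Lemma~\ref{lem:closure}(a) it suffices to treat connected graphs, for which $h_i\ge i+1$ when $i<n$. Apart from the complete graphs $K_1,\dots,K_4$, these are given by $h=(2,3,3)$ and by $h=(2,3,4,4)$, $(2,4,4,4)$, $(3,3,4,4)$, $(3,4,4,4)$. For $K_n$ we have $X=n!\,e_n$, which is stable or zero by Lemma~\ref{lem:elementary}(a), and $X_{P_3}=e_1e_2+3e_3$ is stable by Lemma~\ref{lem:elementary}(c).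

The last three sequences have the non-edges $\{13,14\}$, $\{14,24\}$ and $\{14\}$. No two non-edges are disjoint and no three vertices are pairwise nonadjacent, so a proper coloring is either injective or repeats a color on exactly one non-edge. Let $m_\lambda$ denote the monomial symmetric polynomial, the sum of all distinct monomials whose exponents are a rearrangement of $\lambda$. Injective colorings contribute $24e_4$, and each non-edge contributes $2m_{211}=2(e_1e_3-4e_4)$. So $X=4e_1e_3+8e_4$ for the first two graphs and $X=2e_1e_3+16e_4$ for the third, and Lemma~\ref{lem:elementary}(c) applies. The proposition is thus reduced to the path $P_4$.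

\begin{lemma}\label{lem:P4}
The polynomial $f=\tfrac12X_{P_4}=e_2^2+e_1e_3+2e_4$ is stable in $k$ variables for every $k\ge1$.
\end{lemma}

The natural attempt is to prove hyperbolicity with respect to $\mathbf{1}$, but the expansion of $e_j(x+\tau\mathbf{1})$ depends on $k$. We avoid this by adding a direction that does not depend on $k$. Adjoining $N$ new variables equal to $t/N$ multiplies $E(z)$ by $(1+tz/N)^N$, which tends to $e^{tz}$. We take this limit as the definition of a new variable $t$. Moving in the direction of $t$ changes only the first power sum, and this makes the restriction to a line explicit.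

\begin{proof}
For $x\in\mathbb{R}^k$ and $t\in\mathbb{R}$ let $\hat e_j=\sum_{i=0}^je_{j-i}(x)\,t^i/i!$ be the coefficient of $z^j$ in $e^{tz}\prod_i(1+x_iz)$, and let $F(x,t)=\hat e_2^{\,2}+\hat e_1\hat e_3+2\hat e_4$. Then $F$ is homogeneous of degree $4$ with nonnegative coefficients, $F(x,0)=f(x)$, and $F(0,t)=\bigl(\tfrac14+\tfrac16+\tfrac1{12}\bigr)t^4=\tfrac12t^4$.

\emph{$F$ in terms of power sums.} Put $p_r=\sum_ix_i^r$ and $T=t+p_1$. From $\log\prod_i(1+x_iz)=p_1z-\tfrac{p_2}2z^2+\tfrac{p_3}3z^3-\tfrac{p_4}4z^4+\cdots$ we get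
\[
e^{tz}\prod_i(1+x_iz)=e^{Tz}\bigl(1+\alpha z^2+\beta z^3+\gamma z^4+\cdots\bigr),\qquad \alpha=-\frac{p_2}2,\quad\beta=\frac{p_3}3,\quad\gamma=\frac{p_2^2}8-\frac{p_4}4 .
\]
Hence $\hat e_1=T$, $\hat e_2=\tfrac{T^2}2+\alpha$, $\hat e_3=\tfrac{T^3}6+\alpha T+\beta$, $\hat e_4=\tfrac{T^4}{24}+\tfrac{\alpha T^2}2+\beta T+\gamma$. In $F$ the three summands contribute $\tfrac14+\tfrac16+\tfrac1{12}$ to $T^4$, $\alpha+\alpha+\alpha$ to $T^2$, $0+\beta+2\beta$ to $T$, and $\alpha^2+0+2\gamma$ to the constant term. Therefore
\[
2F=T^4+6\alpha T^2+6\beta T+2\alpha^2+4\gamma=T^4-3p_2T^2+2p_3T+p_2^2-p_4 .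
\]

\emph{Real zeros in $t$.} Fix $x\in\mathbb{R}^k$; since $T$ is a real translate of $t$, we show that the quartic in $T$ is real-rooted. If $x=0$ it is $T^4$. Otherwise, by homogeneity, we may scale so that $p_2=1$, and we consider $Q(T)=T^4-3T^2+2p_3T+1-p_4$. We have $p_4\le p_2^2=1$, and $p_3^2\le p_2p_4=p_4$ by the Cauchy--Schwarz inequality applied to $(x_i)$ and $(x_i^2)$. Hence $Q(0)\ge0$ and
\[
Q(\pm1)=-1\pm2p_3-p_4\le-1\pm2p_3-p_3^2=-(1\mp p_3)^2\le0 .
\]
To make these inequalities strict, let $Q_\eta=Q+\eta(\tfrac12-T^2)$ with $\eta>0$. It is positive at $0$, negative at $\pm1$, and positive for large $|T|$, so it has four real zeros. Letting $\eta\to0^+$, Hurwitz's theorem on $\mathcal{H}$ shows that $Q$ is real-rooted.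

\emph{Conclusion.} The polynomial $F$ is hyperbolic with respect to $u=(0,\dots,0,1)$. On the convex set $\Omega=\{x\in\mathbb{R}^k_{\ge0},\ t>0\}$, which contains $u$, we have $F\ge t^4/2>0$. By Lemma~\ref{lem:garding}, $F(z,i\varepsilon)\ne0$ for $z\in\mathcal{H}^k$ and $\varepsilon>0$, because $(\operatorname{Im}z,\varepsilon)\in\Omega$. Letting $\varepsilon\to0^+$, Hurwitz's theorem shows that $f=F(\cdot,0)$ is zero-free on $\mathcal{H}^k$ or zero.
\end{proof}

This completes the proof of Proposition~\ref{prop:n4}.

\section{Three variables}\label{sec:three}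

Throughout this section $k=3$.

\begin{lemma}\label{lem:P68}
$X_{P_6}(x_1,x_2,x_3)$ and $X_{P_8}(x_1,x_2,x_3)$ are stable.
\end{lemma}

By \eqref{eq:P68} we must treat $f_{\alpha,\beta}=e_2^3+\alpha e_1e_2e_3+\beta e_3^2$, of degree $6$. The map $z\mapsto-1/z$ preserves $\mathcal{H}$, and in three variables inversion exchanges $e_1$ and $e_2$ up to the factor $e_3$. This lowers the degree to $3$, where real-rootedness is decided by a discriminant: a real cubic $c_3t^3+c_1t+c_0$ with $c_3\ne0$ is real-rooted if and only if $-4c_3c_1^3-27c_3^2c_0^2\ge0$.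

\begin{proof}
Let $g_{\alpha,\beta}=e_1^3+\alpha e_1e_2+\beta e_3$ with $\alpha,\beta\ge0$. Writing $1/x=(1/x_1,1/x_2,1/x_3)$, we have $e_1(1/x)=e_2/e_3$, $e_2(1/x)=e_1/e_3$ and $e_3(1/x)=1/e_3$, so
\[
f_{\alpha,\beta}(x)=e_3(x)^3\,g_{\alpha,\beta}(1/x)=-e_3(x)^3\,g_{\alpha,\beta}(-1/x).
\]
Hence $f_{\alpha,\beta}$ is stable if $g_{\alpha,\beta}$ is. Since $g_{\alpha,\beta}>0$ on $\Omega=\mathbb{R}^3_{>0}$, Lemma~\ref{lem:garding} shows that it is enough to prove hyperbolicity of $g_{\alpha,\beta}$ with respect to $\mathbf{1}$.

Every real point is $y+t_0\mathbf{1}$ with $e_1(y)=0$, and $t_0$ only translates the parameter. So let $y\in\mathbb{R}^3$, $e_1(y)=0$, $p=e_2(y)$, $q=e_3(y)$. At $y+t\mathbf{1}$ we have $e_1=3t$, $e_2=p+3t^2$, $e_3=q+pt+t^3$, and so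
\[
g_{\alpha,\beta}(y+t\mathbf{1})=At^3+Bpt+\beta q,\qquad A=27+9\alpha+\beta,\quad B=3\alpha+\beta .
\]
The numbers $y_1,y_2,y_3$ are the zeros of $t^3+pt-q$. They are real, so $-4p^3\ge27q^2$. Therefore
\[
-4A(Bp)^3-27A^2(\beta q)^2\ \ge\ 27Aq^2\bigl(B^3-A\beta^2\bigr),
\]
and the cubic is real-rooted whenever $B^3\ge A\beta^2$. For $(\alpha,\beta)=(2,3)$ this reads $9^3=729\ge48\cdot9=432$, and for $(\alpha,\beta)=(3,10)$ it reads $19^3=6859\ge64\cdot100=6400$. So $X_{P_6}=2f_{2,3}$ and $X_{P_8}=2e_2f_{3,10}$ are stable.
\end{proof}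

\begin{proposition}\label{prop:k3}
For $n\le6$ and every Dyck path $d$ of size $n$, the polynomial $X_{G(d)}(x_1,x_2,x_3)$ is stable.
\end{proposition}

\begin{proof}
By Proposition~\ref{prop:n4} and Lemma~\ref{lem:closure}(a), only connected graphs $G$ with $n\in\{5,6\}$ vertices remain. If some $h_i\ge i+3$, then $G$ contains $K_4$ and $X_G=0$. Otherwise $G$ is $P_n$ with some additional edges $(i,i+2)$. Let $I\subseteq\{1,\dots,n-2\}$ be the set of $i$ for which $(i,i+2)$ is an edge.

\emph{Encoding the colorings.} In a proper $3$-coloring of $P_n$, vertex $i+2$ avoids the color of $i+1$. So it either repeats the color of $i$ or takes the third color, different from those of $i$ and $i+1$; we write $w_i=\mathsf{R}$ or $w_i=\mathsf{T}$. Name the colors of vertices $1$ and $2$ and the remaining color $\mathsf{A},\mathsf{B},\mathsf{C}$. A coloring is determined by the word $w\in\{\mathsf{R},\mathsf{T}\}^{n-2}$ and a bijection from $\{\mathsf{A},\mathsf{B},\mathsf{C}\}$ to $\{1,2,3\}$. It is proper for $G$ if and only if $w_i=\mathsf{T}$ for all $i\in I$; we call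 such words \emph{allowed}, and there are $2^{\,n-2-|I|}$ of them. The \emph{type} of $w$ is the partition formed by the multiplicities of the colors. The following table lists each word $w$ of length $3$ and its extensions $w\mathsf{R}$, $w\mathsf{T}$, with coloring and type.
\[
\begin{array}{c|cc|cc|cc}
w&\multicolumn{2}{c|}{w\ (n=5)}&\multicolumn{2}{c|}{w\mathsf{R}\ (n=6)}&\multicolumn{2}{c}{w\mathsf{T}\ (n=6)}\\ \hline
\mathsf{RRR}&\mathsf{ABABA}&32&\mathsf{ABABAB}&33&\mathsf{ABABAC}&321\\
\mathsf{RRT}&\mathsf{ABABC}&221&\mathsf{ABABCB}&321&\mathsf{ABABCA}&321\\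
\mathsf{RTR}&\mathsf{ABACA}&311&\mathsf{ABACAC}&321&\mathsf{ABACAB}&321\\
\mathsf{RTT}&\mathsf{ABACB}&221&\mathsf{ABACBC}&222&\mathsf{ABACBA}&321\\
\mathsf{TRR}&\mathsf{ABCBC}&221&\mathsf{ABCBCB}&321&\mathsf{ABCBCA}&222\\
\mathsf{TRT}&\mathsf{ABCBA}&221&\mathsf{ABCBAB}&321&\mathsf{ABCBAC}&222\\
\mathsf{TTR}&\mathsf{ABCAC}&221&\mathsf{ABCACA}&321&\mathsf{ABCACB}&222\\
\mathsf{TTT}&\mathsf{ABCAB}&221&\mathsf{ABCABA}&321&\mathsf{ABCABC}&222
\end{array}
\]
Summing over the six bijections, a word of type $\lambda$ contributes $m_\lambda$ times the number of permutations of the three colors that fix $\lambda$. Dividing out $e_3=x_1x_2x_3$, the contributions we need are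
\[
\begin{array}{ll}
311:\ 2m_{311}=2e_3(e_1^2-2e_2),&\qquad 221:\ 2m_{221}=2e_2e_3,\\[2pt]
321:\ m_{321}=e_3(e_1e_2-3e_3),&\qquad 222:\ 6m_{222}=6e_3^2 .
\end{array}
\]
The types $311$ and $321$ carry a negative term. The point is to show that enough words of the balanced types $221$ and $222$ are allowed to cancel it.

\emph{Five vertices.} If $I=\emptyset$, then \eqref{eq:small} gives $X_{P_5}=e_2(e_1e_2+7e_3)$. If $I=\{2\}$, the allowed words are $\mathsf{RTR},\mathsf{RTT},\mathsf{TTR},\mathsf{TTT}$, and $X_G=2e_3(e_1^2-2e_2)+6e_2e_3=2e_3(e_1^2+e_2)$. If $I$ contains $1$ or $3$, then $\mathsf{RRR}$ and $\mathsf{RTR}$ are excluded, all allowed words have type $221$, and $X_G$ is a positive multiple of $e_2e_3$. In each case Lemmas~\ref{lem:elementary} and~\ref{lem:closure}(a) give stability.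

\emph{Six vertices.} If $I=\emptyset$, use Lemma~\ref{lem:P68}. Let $I\ne\emptyset$; then $\mathsf{RRRR}$ is excluded. If $N_1$ allowed words have type $321$ and $N_2$ have type $222$, then
\[
X_G=e_3\bigl(N_1e_1e_2+(6N_2-3N_1)e_3\bigr),
\]
which is stable by Lemma~\ref{lem:elementary}(c) as soon as $2N_2\ge N_1$. Since $N_1+N_2=2^{4-|I|}$, this inequality says $3N_2\ge2^{4-|I|}$. So we need $N_2\ge3$ for $|I|=1$, $N_2\ge2$ for $|I|=2$, and $N_2\ge1$ for $|I|\ge3$. The words of type $222$ are
\[
\mathsf{RTTR},\quad\mathsf{TRRT},\quad\mathsf{TRTT},\quad\mathsf{TTRT},\quad\mathsf{TTTT}.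
\]
In positions $1,2,3,4$ the letter $\mathsf{R}$ occurs in $1,2,2,1$ of these five words, so $N_2\ge3$ when $|I|=1$. The word $\mathsf{TTTT}$ is always allowed, which settles $|I|\ge3$. For $|I|=2$ a second word is allowed: $\mathsf{TRTT}$ for $I=\{1,3\},\{1,4\},\{3,4\}$, the word $\mathsf{TTRT}$ for $I=\{1,2\},\{2,4\}$, and $\mathsf{RTTR}$ for $I=\{2,3\}$.
\end{proof}

\section{Proofs of Theorems~\ref{thm:range} and~\ref{thm:paths}}\label{sec:final}

\begin{proof}[Proof of Theorem~\ref{thm:range}]
The three sufficient conditions are Propositions~\ref{prop:k2}, \ref{prop:n4} and~\ref{prop:k3}. If none of them holds, then either $k\ge4$ and $n\ge5$, or $k=3$ and $n\ge7$. We pad a path with isolated vertices, each of which contributes a factor $e_1$.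

Let $k\ge4$ and $n\ge5$, and take $h=(2,3,4,5,5,6,\dots,n)$. The graph is $P_5$ with $n-5$ isolated vertices, so $X=e_1^{n-5}X_{P_5}$. In four variables this nonzero product is not stable, by Theorem~\ref{thm:counter} and Lemma~\ref{lem:closure}(a). By Lemma~\ref{lem:closure}(b) it is not stable in $k$ variables.

Let $k=3$ and $n\ge7$, and take $h=(2,3,4,5,6,7,7,8,\dots,n)$. Then $X=e_1^{n-7}X_{P_7}$ is nonzero, and it is not stable by Proposition~\ref{prop:three} and Lemma~\ref{lem:closure}(a).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:paths}]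
(a) Stability holds for $n\le6$ by Proposition~\ref{prop:k3} and for $n=8$ by Lemma~\ref{lem:P68}. It fails for $n=7$, $n=9$ and $n\ge10$ by Proposition~\ref{prop:three}.

(b) Stability for $n\le4$ is Proposition~\ref{prop:n4}. By Lemma~\ref{lem:closure}(b), failure in three or four variables implies failure in $k\ge4$ variables. Such a failure is given by Theorem~\ref{thm:counter} for $n=5$, by Proposition~\ref{prop:three} for $n=7$ and $n\ge9$, and by Proposition~\ref{prop:P8} for $n=8$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Garding}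
G{\aa}rding, \emph{An inequality for hyperbolic polynomials}, J. Math. Mech. 8 (1959).

\bibitem{MMS}
Jacob P. Matherne, Alejandro H. Morales, Jesse Selover, \emph{The Newton polytope and Lorentzian property of chromatic symmetric functions}, arXiv:2201.07333 (2022).

\bibitem{Stanley}
Stanley, Adv. Math. 111 (1995).

\end{thebibliography}
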